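\title{The condition $\mathcal{L}_XJ\neq 0$ on a contact 3-manifold is homotopy-theoretic}

\begin{abstract}
Let $\alpha$ be a contact form on a closed oriented 3-manifold, with Reeb vector field $X$ and contact structure $\xi=\ker\alpha$. We show that $\xi$ carries a complex structure $J$ with $\mathcal{L}_XJ\neq0$ everywhere if and only if $2e(\xi)=0$, where $e$ is the Euler class. When this holds, $J$ can be taken $C^0$-close to a given complex structure, with $\mathcal{L}_XJ$ as large as we like and in a prescribed homotopy class. This disproves the conjecture that the existence of such a pair $(\alpha,J)$ forces $\xi$ to be universally tight: there is an explicit overtwisted counterexample on $S^3$, and there are counterexamples on every closed oriented 3-manifold. Conversely, some universally tight structures admit no such pair.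
\end{abstract}

\section{The question and the results}\label{sec:intro}

Throughout, $M$ is a closed, connected, oriented 3-manifold and all objects are smooth. A \emph{contact form} on $M$ is a 1-form $\alpha$ with $\alpha\wedge d\alpha\neq0$ everywhere, and a \emph{contact structure} is a plane field of the form $\xi=\ker\alpha$. The 2-form $d\alpha$ is nondegenerate on $\xi$ and orients it; $e(\xi)\in H^2(M;\mathbb{Z})$ is the Euler class of this oriented plane bundle. The \emph{Reeb vector field} $X=X_\alpha$ is the unique vector field with $\alpha(X)=1$ and $\iota_Xd\alpha=0$. By Cartan's formula $\mathcal{L}_X\alpha=d\iota_X\alpha+\iota_Xd\alpha=0$, so the flow $\phi_t$ of $X$ preserves $\alpha$, $d\alpha$ and $\xi$. A bundle endomorphism $A$ of $\xi$ therefore has a Lie derivative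
\[
\mathcal{L}_XA=\frac{d}{dt}\Big|_{t=0}(d\phi_t)^{-1}\circ A\circ d\phi_t,\qquad (\mathcal{L}_XA)v=[X,Av]-A[X,v],
\]
which is again an endomorphism of $\xi$. It satisfies $\mathcal{L}_X(AB)=(\mathcal{L}_XA)B+A\,\mathcal{L}_XB$, $\mathcal{L}_X(fA)=(Xf)A+f\mathcal{L}_XA$ for real functions $f$, and $\mathcal{L}_X\mathrm{id}=0$.

An \emph{overtwisted disk} is an embedded disk $\Delta$ with $T_p\Delta=\xi_p$ for all $p\in\partial\Delta$. A contact structure is \emph{overtwisted} if it contains such a disk and \emph{tight} otherwise; it is \emph{universally tight} if its pullback to the universal cover is tight. By Bennequin's theorem the standard structure $\ker(dt-p\,dq)$ on $\mathbb{R}^3$, with coordinates $(q,p,t)$, is tight.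

A \emph{complex structure} on $\xi$ is an endomorphism $J$ with $J^2=-\mathrm{id}$. Let $E^-_J=\{A\in\operatorname{End}\xi:\ AJ=-JA\}$ be the bundle of $J$-antilinear endomorphisms. Differentiating $J^2=-\mathrm{id}$ gives $(\mathcal{L}_XJ)J+J\,\mathcal{L}_XJ=0$, so $\mathcal{L}_XJ$ is a section of $E^-_J$. Call a fiber metric on $\xi$ \emph{$J$-Hermitian} if $J$ is an isometry for it. A unit vector then identifies $\xi_p$ isometrically with $\mathbb{C}$ so that $J$ becomes $i$. Real-linear maps are $z\mapsto az+w\bar z$, and
\begin{equation}\label{eq:antilinear}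
\text{the elements of } E^-_J \text{ are the maps } z\mapsto w\bar z,\quad w\in\mathbb{C}.
\end{equation}
For $w\neq0$ this map is $|w|$ times the orthogonal reflection in the line spanned by a square root of $w$.

What does $\mathcal{L}_XJ$ measure? Replacing $J$ by $-J$ only changes its sign, so suppose that $J$ induces the orientation of $d\alpha$. Since $\det J=1$, the form $d\alpha$ is $J$-invariant and $g(u,v)=d\alpha(u,Jv)$ is a $J$-Hermitian metric. From $\mathcal{L}_Xd\alpha=0$ we get
\[
(\mathcal{L}_Xg)(u,v)=d\alpha\bigl(u,(\mathcal{L}_XJ)v\bigr)=g(u,Bv),\qquad B=-J\,\mathcal{L}_XJ\in E^-_J .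
\]
By \eqref{eq:antilinear}, at a point where $\mathcal{L}_XJ\neq0$ the linearized Reeb flow stretches one direction of $\xi$ and shrinks the perpendicular one, to first order in time; where $\mathcal{L}_XJ=0$ it preserves $g$ to first order. So ``$\mathcal{L}_XJ\neq0$ everywhere'' reads like an infinitesimal form of hyperbolicity, and one expects it to restrict the contact structure. In the simplest example it comes together with universal tightness.

\begin{example}\label{ex:torus}
On $T^3=(\mathbb{R}/2\pi\mathbb{Z})^3$ with coordinates $(x,y,\theta)$ let $\alpha=\cos\theta\,dx+\sin\theta\,dy$. Then $d\alpha=d\theta\wedge(-\sin\theta\,dx+\cos\theta\,dy)$, $\alpha\wedge d\alpha=-dx\wedge dy\wedge d\theta$, and $X=\cos\theta\,\partial_x+\sin\theta\,\partial_y$. The plane $\xi$ is spanned by $\partial_\theta$ and $Y=-\sin\theta\,\partial_x+\cos\theta\,\partial_y$, with $[X,\partial_\theta]=-Y$ and $[X,Y]=0$. Put $J\partial_\theta=Y$, $JY=-\partial_\theta$. Then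
\[
(\mathcal{L}_XJ)\partial_\theta=[X,Y]+JY=-\partial_\theta,\qquad (\mathcal{L}_XJ)Y=-[X,\partial_\theta]=Y,
\]
so $\mathcal{L}_XJ\neq0$ everywhere. On the universal cover $\mathbb{R}^3$ the functions $q=\theta$, $p=-x\sin\theta+y\cos\theta$, $t=x\cos\theta+y\sin\theta$ are global coordinates, and $dt=\alpha+p\,dq$. Thus $\alpha=dt-p\,dq$, and $\xi$ is universally tight.
\end{example}

The following conjecture is posed in \cite{Hozoori}.

\medskip
\noindent\textbf{Conjecture.} \emph{Let $(M,\xi)$ be a closed contact 3-manifold admitting a contact form $\alpha$ and a complex structure $J$ on $\xi$ such that $\mathcal{L}_{X_\alpha}J\neq0$ everywhere. Then $(M,\xi)$ is universally tight.}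
\medskip

The conjecture is false, because its hypothesis depends only on the homotopy class of the plane field $\xi$.

\begin{theorem}\label{thm:main}
Let $\alpha$ be any contact form on $M$, with $\xi=\ker\alpha$ and $X=X_\alpha$. The following are equivalent:
\begin{enumerate}
\item[(1)] there is a complex structure $J$ on $\xi$ with $\mathcal{L}_XJ\neq0$ everywhere;
\item[(2)] $2e(\xi)=0$ in $H^2(M;\mathbb{Z})$.
\end{enumerate}
Moreover, assume \emph{(2)}. Let $J_0$ be a complex structure on $\xi$ inducing the orientation of $d\alpha$, let $|\cdot|$ be the operator norm of a fixed $J_0$-Hermitian metric, let $F_0$ be a nowhere zero section of $E^-_{J_0}$, and let $C>0$ and $\delta>0$. Then $J$ in \emph{(1)} can be chosen so that $|J-J_0|<\delta$ and $|\mathcal{L}_XJ|\ge C$ everywhere, and so that $(J,\mathcal{L}_XJ)$ is homotopic to $(J_0,F_0)$ through pairs $(J_\tau,F_\tau)$ with $J_\tau$ a complex structure on $\xi$ and $F_\tau$ a nowhere zero section of $E^-_{J_\tau}$.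
\end{theorem}

\begin{theorem}\label{thm:sphere}
On $S^3\subset\mathbb{C}^2$ write $z_1=\cos\rho\,e^{i\varphi_1}$, $z_2=\sin\rho\,e^{i\varphi_2}$ with $\rho\in[0,\pi/2]$, and let $u=\frac{5\pi}{2}\sin^2\rho$. Then
\[
\alpha=\cos u\,d\varphi_1+\sin u\,d\varphi_2
\]
is a contact form, $\xi=\ker\alpha$ is overtwisted (so not universally tight), and there is a complex structure $J$ on $\xi$ with $\mathcal{L}_{X_\alpha}J\neq0$ everywhere.
\end{theorem}

\begin{theorem}\label{thm:independent}
\emph{(a)} Every $M$ carries an overtwisted contact structure $\xi$ such that every contact form $\alpha$ for $\xi$ admits a complex structure $J$ on $\xi$ with $\mathcal{L}_{X_\alpha}J\neq0$ everywhere. More precisely, such a $\xi$ exists in every homotopy class of cooriented plane fields with $2e=0$.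

\emph{(b)} There are universally tight contact structures $\xi$ for which no pair $(\alpha,J)$ as in the conjecture exists.
\end{theorem}

The analogy with hyperbolicity misleads because the stretched direction need not be invariant under the flow. Fix $p\in M$ and carry $J$ back along the orbit of $p$, obtaining the curve $J_p(t)=(d\phi_t)^{-1}J_{\phi_t(p)}\,d\phi_t$ of complex structures on the single plane $\xi_p$. In a basis these are the matrices $\left(\begin{smallmatrix}a&b\\c&-a\end{smallmatrix}\right)$ with $a^2+bc=-1$, which form a surface, one sheet for each orientation. The velocity of the curve at time $t$ is $(d\phi_t)^{-1}(\mathcal{L}_XJ)_{\phi_t(p)}\,d\phi_t$. So the hypothesis says that all the curves $J_p(t)$ are immersed, and a curve in a surface can keep moving without ever leaving a small ball.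

\begin{example}\label{ex:hopf}
View $S^3$ as the group of unit quaternions $\mathbf{q}$, with left-invariant fields $X=\mathbf{q}i$, $Y=\mathbf{q}j$, $Z=\mathbf{q}k$, so that $[X,Y]=2Z$, $[Y,Z]=2X$, $[Z,X]=2Y$. Let $\alpha(X)=1$, $\alpha(Y)=\alpha(Z)=0$. Then $d\alpha(Y,Z)=-2$ and $d\alpha(X,Y)=d\alpha(X,Z)=0$, so $\alpha$ is contact with Reeb field $X$. The flow $\mathbf{q}\mapsto \mathbf{q}e^{it}$ is periodic and consists of isometries; nothing about it is hyperbolic. For $\lambda>0$ put $J_\lambda Y=\lambda Z$, $J_\lambda Z=-\lambda^{-1}Y$. Then $(\mathcal{L}_XJ_\lambda)Y=\lambda[X,Z]-2J_\lambda Z=2(\lambda^{-1}-\lambda)Y$, and $(\mathcal{L}_XJ_\lambda)Z=-\lambda^{-1}[X,Y]+2J_\lambda Y=2(\lambda-\lambda^{-1})Z$. For $\lambda=1$ the Lie derivative vanishes identically; for every $\lambda\neq1$ it vanishes nowhere, and the curves $J_p(t)$ are closed loops of conjugates of $J_\lambda$ by rotations.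
\end{example}

In this example the flow itself turns $J_\lambda$ around. In general we must build the motion into $J$, simultaneously along all orbits. Section~\ref{sec:obstruction} identifies the topological obstruction. Section~\ref{sec:reduction} turns the problem into that of finding a small function $s\colon M\to\mathbb{C}$ for which an expression $Xs+\Psi(\cdot,s)$ has no zero, and Section~\ref{sec:lemma} solves it by adding rapid oscillations in one flow box after another. Sections~\ref{sec:proofmain} and~\ref{sec:examples} assemble the three theorems.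

\section{The obstruction $2e(\xi)$}\label{sec:obstruction}

We use three textbook facts about complex line bundles $L,L'$ over $M$: $L$ has a nowhere zero section if and only if $c_1(L)=0$; $c_1(L\otimes L')=c_1(L)+c_1(L')$; and $c_1(L)$ is the Euler class of the underlying oriented plane bundle, a class that changes sign when the orientation is reversed.

\begin{lemma}\label{lem:c1}
Let $J$ be a complex structure on $\xi$. With $A\mapsto JA$ as multiplication by $i$, the bundle $E^-_J$ is a complex line bundle and $c_1(E^-_J)=\pm2e(\xi)$. Hence $E^-_J$ has a nowhere zero section if and only if $2e(\xi)=0$.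
\end{lemma}

\begin{proof}
Choose a $J$-Hermitian metric. In a local unit frame, \eqref{eq:antilinear} gives a fiber coordinate $w$ on $E_J^-$, and $A\mapsto JA$ is $w\mapsto iw$. Change the frame so that $z=gz'$ with $|g|=1$. Then $z\mapsto w\bar z$ becomes $z'\mapsto g^{-1}w\bar g\,\overline{z'}$, that is, $w'=g^{-2}w$, while $z'=g^{-1}z$. The transition functions of $E^-_J$ are the squares of those of $(\xi,J)$, so $E^-_J\cong\xi\otimes_{\mathbb{C}}\xi$ and $c_1(E^-_J)=2c_1(\xi,J)$. Since $M$ is connected, $J$ induces either the orientation of $d\alpha$ everywhere or the opposite one everywhere, and $c_1(\xi,J)=\pm e(\xi)$ accordingly.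
\end{proof}

Since $\mathcal{L}_XJ$ is a section of $E^-_J$, Lemma~\ref{lem:c1} proves the implication (1)$\Rightarrow$(2) of Theorem~\ref{thm:main}.

\begin{remark}\label{rem:line}
Sections of $E^-_J$ of norm one are fields of orthogonal reflections, and these correspond to their fixed lines. So $2e(\xi)=0$ exactly when $\xi$ contains a line subbundle, not necessarily orientable; this is where the factor $2$ comes from.
\end{remark}

\section{Reduction to a scalar problem}\label{sec:reduction}

Assume $2e(\xi)=0$. Fix a complex structure $J_0$ inducing the orientation of $d\alpha$ (rotation by a right angle in any fiber metric is one), a $J_0$-Hermitian metric with operator norm $|\cdot|$, and write $E^-=E^-_{J_0}$. Three facts follow from \eqref{eq:antilinear}: $A^2=|A|^2\,\mathrm{id}$ for $A\in E^-$; a product of two elements of $E^-$ commutes with $J_0$; and the endomorphisms commuting with $J_0$ are the maps $s_1+s_2J_0$, with norm $|s_1+is_2|$. Every $A\in\operatorname{End}\xi$ is the sum of a $J_0$-linear part and the antilinear part $A^-=\frac12(A+J_0AJ_0)\in E^-$, and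
\begin{equation}\label{eq:commutator}
[A,J_0]=[A^-,J_0]=-2J_0A^- .
\end{equation}

By Lemma~\ref{lem:c1}, $E^-$ has a nowhere zero section; dividing by its norm gives a section $R$ with $|R|=1$ and $R^2=\mathrm{id}$. For a complex number or function $s=s_1+is_2$ put
\[
s\cdot R=(s_1+s_2J_0)R\in E^-,\qquad |s\cdot R|=|s| .
\]
Every $A\in E^-$ has this form, since $A=(AR)R$ with $AR$ commuting with $J_0$. Thus sections of $E^-$ are the same as functions $M\to\mathbb{C}$. This is the only use of $2e(\xi)=0$.

We want a family of complex structures near $J_0$ parametrized by such functions. Conjugating $J_0$ by $1+A$ moves it, to first order, by $[A,J_0]$, and by \eqref{eq:commutator} only the antilinear part of $A$ matters. So we conjugate by $1+s\cdot R$. Let $\mathbb{D}\subset\mathbb{C}$ be the open unit disk.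

\begin{proposition}\label{prop:reduction}
For $s\colon M\to\mathbb{D}$ let $S=s\cdot R$ and $P_s=1+S$. Then $P_s$ is invertible, $J_s=P_sJ_0P_s^{-1}$ is a complex structure on $\xi$, and
\begin{equation}\label{eq:norms}
|P_s|\le1+|s|,\qquad |P_s^{-1}|\le\frac1{1-|s|},\qquad |J_s-J_0|\le\frac{2|s|}{1-|s|}.
\end{equation}
There is a smooth function $\Psi\colon M\times\mathbb{D}\to\mathbb{C}$, independent of $s$, such that for every $s$
\begin{equation}\label{eq:main}
\mathcal{L}_XJ_s=-\frac{2}{1-|s|^2}\;P_s\,J_0\,(h\cdot R)\,P_s^{-1},\qquad h=Xs+\Psi(\cdot,s).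
\end{equation}
\end{proposition}

\begin{proof}
Write $P=P_s$ and $\mathcal{L}=\mathcal{L}_X$. Since $S^2=|s|^2$, we have $(1+S)(1-S)=1-|s|^2$, so $P^{-1}=(1-S)/(1-|s|^2)$. This gives the first two bounds in \eqref{eq:norms}. For the third, $J_s-J_0=(PJ_0-J_0P)P^{-1}=-2J_0SP^{-1}$ by \eqref{eq:commutator}.

By the product rule, $\mathcal{L}P=\mathcal{L}S$ and $\mathcal{L}(P^{-1})=-P^{-1}(\mathcal{L}S)P^{-1}$, so
\[
\mathcal{L}J_s=(\mathcal{L}S)J_0P^{-1}+P(\mathcal{L}J_0)P^{-1}-PJ_0P^{-1}(\mathcal{L}S)P^{-1}=PQP^{-1},
\]
where, by \eqref{eq:commutator},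
\[
Q=[P^{-1}\mathcal{L}S,J_0]+\mathcal{L}J_0=-2J_0\,(P^{-1}\mathcal{L}S)^-+\mathcal{L}J_0 .
\]
Differentiating $S=(s_1+s_2J_0)R$ separates the derivative of $s$ from the rest:
\[
\mathcal{L}S=(Xs)\cdot R+T(s),\qquad T(s)=s_2(\mathcal{L}J_0)R+(s_1+s_2J_0)\mathcal{L}R .
\]
At each point $T(s)$ depends only on the value of $s$. The product $S\,((Xs)\cdot R)$ of two elements of $E^-$ has no antilinear part, so
\[
(P^{-1}\mathcal{L}S)^-=\frac1{1-|s|^2}\Bigl((Xs)\cdot R+\bigl((1-S)T(s)\bigr)^-\Bigr).
\]
Finally $\mathcal{L}J_0=-2J_0\cdot\frac12J_0\mathcal{L}J_0$ with $J_0\mathcal{L}J_0\in E^-$. Define $\Psi(p,z)$, for $z=z_1+iz_2$, by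
\[
\Psi(p,z)\cdot R=\bigl((1-z\cdot R)\,T(z)\bigr)^-+\tfrac12(1-|z|^2)\,J_0\mathcal{L}J_0\quad\text{at } p .
\]
This is a polynomial in $z_1,z_2$ whose coefficients are smooth functions on $M$, and $Q=-\frac{2}{1-|s|^2}J_0\bigl((Xs+\Psi(\cdot,s))\cdot R\bigr)$.
\end{proof}

So $\mathcal{L}_XJ_s$ vanishes exactly where $h$ does. We know nothing about $\Psi$ except that it is smooth, and we shall need nothing more: $s$ will be small while $Xs$ is large.

\section{Small functions with $Xs+\Psi(\cdot,s)$ nowhere zero}\label{sec:lemma}

Let $\mathbb{C}^*=\mathbb{C}\setminus\{0\}$, and write $\simeq$ for homotopy of maps to $\mathbb{C}^*$.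

\begin{proposition}\label{prop:analytic}
Let $N$ be a closed manifold, $X$ a nowhere zero vector field on $N$, $\Psi\colon N\times\mathbb{D}\to\mathbb{C}$ and $f_0\colon N\to\mathbb{C}^*$ smooth maps, $0<\varepsilon<1$, and $m=\min|f_0|$. There is a smooth $s\colon N\to\mathbb{C}$ with $|s|<\varepsilon$ such that $h=Xs+\Psi(\cdot,s)$ satisfies $|h|\ge m/2$ everywhere and $h\simeq f_0$.
\end{proposition}

Two hypotheses cannot be dropped, as the case $\Psi=0$ shows. At a zero of $X$ we have $h=0$ whatever $s$ is. And if $s$ had to be real valued, $h$ would vanish at a maximum of $s$; the second dimension of the target is what lets $Xs$ turn around without passing through zero.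

\subsection*{The circle}
Take $N=\mathbb{R}/2\pi\mathbb{Z}$, $X=\partial_t$, $\Psi=0$, $f_0=1$. We need a small closed curve $s(t)$ whose velocity $h=s'$ stays away from $0$ and has winding number $0$. The small fast circle $s=\frac{\varepsilon}{2}e^{int}$ has speed $n\varepsilon/2$, but its velocity winds $n$ times. The velocity must have mean zero over a period, so it cannot stay near $f_0$. The way out is a velocity that swings back and forth along an arc of the unit circle, $h=e^{ia\cos nt}$, with amplitude $a$ large enough to make its mean vanish. That mean is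
\[
j(a)=\frac1{2\pi}\int_0^{2\pi}e^{ia\cos\theta}\,d\theta ,
\]
the Bessel function of order zero.

\begin{lemma}\label{lem:bessel}
The function $j$ is smooth and real valued and has a smallest positive zero $a_0$. It maps $[0,a_0)$ onto $(0,1]$, and $j(0)=1$.
\end{lemma}

\begin{proof}
The substitution $\theta\mapsto\pi-\theta$ shows $\int_0^{2\pi}\sin(a\cos\theta)\,d\theta=0$, so $j$ is real; also $|j|\le1=j(0)$. With $v=\cos\theta$,
\[
j(\pi)=\frac2\pi\int_0^1\frac{\cos\pi v}{\sqrt{1-v^2}}\,dv=\frac2\pi\int_0^{1/2}\cos\pi v\left(\frac1{\sqrt{1-v^2}}-\frac1{\sqrt{1-(1-v)^2}}\right)dv<0,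
\]
because $v<1-v$ on $[0,\frac12)$. So $j$ has a positive zero, and a smallest one by continuity. The intermediate value theorem on $[0,a_0]$ gives the rest.
\end{proof}

Now let $\Gamma(\theta)=\int_0^\theta e^{ia_0\cos\theta'}d\theta'$, which is $2\pi$-periodic because $j(a_0)=0$, and let $s(t)=\frac1n\Gamma(nt)$. Then $|s|\le2\pi/n$, and $h=s'=e^{ia_0\cos nt}$ has modulus $1$ and deforms to $f_0=1$ as the amplitude decreases to $0$. This settles the circle.

\subsection*{From the circle to flow boxes}
The circle has a global phase, a map $t\colon N\to\mathbb{R}/2\pi\mathbb{Z}$ with $Xt>0$. A Reeb field on a closed 3-manifold never has one: a closed 1-form $\eta$ satisfies $\eta(X)\,\alpha\wedge d\alpha=\eta\wedge d\alpha=d(\alpha\wedge\eta)$ (contract the first equality with $X$), so $\eta(X)$ has mean zero by Stokes' theorem. A phase exists only locally, in a flow box, and the oscillation has to be cut off at the edge of the box.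

Cutting off a small circle fails. Suppose $\Psi$ is a constant $c\neq0$, we start from $s=0$, and we add $\varepsilon\chi e^{int}$ with a cutoff $\chi$. Where $\chi$ is constant along the flow, the new $h$ is $c+in\varepsilon\chi e^{int}$, which vanishes at suitable $t$ on the level $n\varepsilon\chi=|c|$. The swinging arc does not have this defect. For $f\in\mathbb{C}^*$ and $a\in[0,a_0)$ the loop
\[
\theta\longmapsto f\,\frac{e^{ia\cos\theta}}{j(a)}
\]
has mean $f$, has modulus $|f|/j(a)\ge|f|$, is constant for $a=0$, and has arbitrarily large modulus for $a$ near $a_0$. So we can cut off the \emph{amplitude} $a$, and the loop never comes closer to $0$ than $f$ is.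

This suggests the bookkeeping. Besides $s$ we carry a nowhere zero function $f$, the stand-in for what $h$ should be, and regard $h-f$ as a defect. A small oscillating correction of $s$ adds to $h$, up to a small error, the zero-mean loop $fe^{ia\cos nt}/j(a)-f$, so that $h$ becomes $fe^{ia\cos nt}/j(a)+(h-f)$. Where the amplitude is large the first term dominates the defect, and we may absorb the defect into the new $f$. Where the amplitude is being cut off we leave the defect as it was; in particular it stays zero where it was zero. Two nested cutoffs are needed: $\chi$ for the amplitude, and $\mu$, supported where $\chi=1$, for the absorption.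

\begin{proof}[Proof of Proposition~\ref{prop:analytic}]
By the flow box theorem, every point has a neighborhood with coordinates in which $X=\partial_t$. By compactness there are open sets $U_1,\dots,U_K$, functions $t_k\colon U_k\to\mathbb{R}$ with $Xt_k=1$, and compact sets $B_k\subset U_k$ that cover $N$. Choose $\mu_k,\chi_k\colon N\to[0,1]$ with compact support in $U_k$ such that $\mu_k=1$ on $B_k$ and $\chi_k=1$ on $\operatorname{supp}\mu_k$. We construct $s_k\colon N\to\mathbb{C}$ and $f_k\colon N\to\mathbb{C}^*$ for $k=0,\dots,K$ such that, with $h_k=Xs_k+\Psi(\cdot,s_k)$,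
\begin{enumerate}
\item[(i)] $|s_k|\le k\varepsilon/(K+1)$;
\item[(ii)] $h_k=f_k$ on $B_1\cup\dots\cup B_k$;
\item[(iii)] $|f_k|\ge(1-\frac{k}{2K})m$ and $f_k\simeq f_0$.
\end{enumerate}
For $k=0$ take $s_0=0$ and the given $f_0$. For $k=K$, (ii) says $h_K=f_K$ on $N$, and then (i) and (iii) are the assertion for $s=s_K$. For the step from $k-1$ to $k$ write $s,f,h$ for $s_{k-1},f_{k-1},h_{k-1}$ and $U,t,\mu,\chi$ for $U_k,t_k,\mu_k,\chi_k$.

\emph{The amplitude.} It must be large enough to dominate the defect. Let $\sigma=\min_N|f|/(|f|+|h-f|)$, which lies in $(0,1]$ because $N$ is compact and $f$ has no zero. Then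
\begin{equation}\label{eq:sigma}
|f|/\sigma-|h-f|\ge|f|\quad\text{on } N .
\end{equation}
By Lemma~\ref{lem:bessel} there is $a_*\in[0,a_0)$ with $j(a_*)=\sigma$. Put $a=a_*\chi\colon N\to[0,a_*]$, so that $0<j(a)\le1$ on $N$.

\emph{The correction.} On $N\times\mathbb{R}$ define
\[
\gamma(p,\theta)=f(p)\left(\frac{e^{ia(p)\cos\theta}}{j(a(p))}-1\right),\qquad \Gamma(p,\theta)=\int_0^\theta\gamma(p,\theta')\,d\theta' .
\]
The function $\gamma$ is smooth, $2\pi$-periodic in $\theta$ with mean zero, and zero for $p\notin\operatorname{supp}\chi$. Hence $\Gamma$ and its derivative $X\Gamma$ in the variable $p$ are $2\pi$-periodic in $\theta$, therefore bounded, and zero for $p\notin\operatorname{supp}\chi$. For an integer $n\ge1$ let $w(p)=\frac1n\Gamma(p,nt(p))$ on $U$ and $w=0$ outside $\operatorname{supp}\chi$. The two definitions agree on the overlap of these open sets, so $w$ is smooth. Put $s_k=s+w$. If $n\ge(K+1)\sup|\Gamma|/\varepsilon$, then (i) holds. Since $Xt=1$, the chain rule gives $Xw=\gamma(p,nt)+\frac1n(X\Gamma)(p,nt)$ on $U$, and so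
\[
h_k=h+\gamma(p,nt)+\eta_n,\qquad \eta_n=\tfrac1n(X\Gamma)(p,nt)+\Psi(p,s+w)-\Psi(p,s),
\]
where the terms containing $t$ are read as $0$ outside $\operatorname{supp}\chi$. As $\varepsilon<1$, the function $\Psi$ is Lipschitz in its second variable on the compact set $N\times\{|z|\le\varepsilon\}$, so $\sup|\eta_n|=O(1/n)$. The constant depends on $f$, $h$ and their derivatives, which earlier steps may have made large, but these are fixed before $n$ is chosen. Fix $n$ so large that also $|\eta_n|\le m/2K$.

\emph{The new stand-in.} Define $f_k=g+\eta_n$, where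
\[
g=f\,\frac{e^{ia\cos nt}}{j(a)}+\mu\,(h-f)\quad\text{on } U,\qquad g=f\quad\text{outside }\operatorname{supp}\chi ;
\]
the definitions agree on the overlap, where $a=0$ and $\mu=0$. Subtracting,
\[
h_k-f_k=h+f\,\frac{e^{ia\cos nt}}{j(a)}-f-g=(1-\mu)(h-f)
\]
on $U$, and both ends equal $h-f$ outside $\operatorname{supp}\chi$. The right side vanishes on $B_k$, where $\mu=1$, and on $B_1\cup\dots\cup B_{k-1}$, where $h=f$. This is (ii).

\emph{Size and homotopy class.} For $\tau\in[0,1]$ let $g_\tau$ be $g$ with $\mu$ replaced by $\tau\mu$. We claim $|g_\tau|\ge|f|$. Where $\mu=0$ we have $|g_\tau|=|f|/j(a)\ge|f|$. Where $\mu\neq0$ we have $\chi=1$, so $j(a)=\sigma$, and $|g_\tau|\ge|f|/\sigma-|h-f|\ge|f|$ by \eqref{eq:sigma}. In particular, for $\tau\in[0,1]$,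
\[
|g+\tau\eta_n|\ge|f|-\frac{m}{2K}\ge\Bigl(1-\frac{k}{2K}\Bigr)m>0 .
\]
This gives the bound in (iii) and the homotopy $f_k\simeq g$. The family $g_\tau$ gives $g\simeq g_0$. Finally $fe^{i\tau a\cos nt}/j(\tau a)$, extended by $f$ outside $\operatorname{supp}\chi$, is nowhere zero and joins $g_0$ to $f$. Hence $f_k\simeq f\simeq f_0$.
\end{proof}

\section{Proof of Theorem~\ref{thm:main}}\label{sec:proofmain}

It remains to prove the last assertion, assuming (2). It contains (2)$\Rightarrow$(1), since $J_0$ exists and $F_0=R$ is an admissible choice. Use the notation of Section~\ref{sec:reduction}. The section $\frac12J_0F_0$ of $E^-$ is nowhere zero, so it equals $f_0\cdot R$ with $f_0\colon M\to\mathbb{C}^*$; that is, $F_0=-2J_0(f_0\cdot R)$, the shape of \eqref{eq:main} at $s=0$. Choose $\varepsilon\in(0,1)$ with $2\varepsilon/(1-\varepsilon)\le\delta$ and a constant $\lambda>0$ such that $m=\lambda\min|f_0|$ satisfies $m\ge C(1+\varepsilon)/(1-\varepsilon)$. The Reeb field is nowhere zero, so Proposition~\ref{prop:analytic} applies to $X$, $\Psi$ and $\lambda f_0$. It gives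 $s$ with $|s|<\varepsilon$, $|h|\ge m/2$ and $h\simeq\lambda f_0\simeq f_0$. Let $J=J_s$.

By \eqref{eq:norms}, $|J-J_0|<\delta$. Write \eqref{eq:main} as $\mathcal{L}_XJ=P_sQP_s^{-1}$; then $|Q|=2|h|/(1-|s|^2)\ge m$. From $Q=P_s^{-1}(\mathcal{L}_XJ)P_s$ and \eqref{eq:norms},
\[
|\mathcal{L}_XJ|\ge\frac{|Q|}{|P_s|\,|P_s^{-1}|}\ge m\,\frac{1-\varepsilon}{1+\varepsilon}\ge C .
\]
For the homotopy we shrink $s$ to $0$ in \eqref{eq:main} but keep $h$ fixed, because $X(\tau s)+\Psi(\cdot,\tau s)$ may well have zeros. For $\tau\in[0,1]$ the endomorphism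
\[
F_\tau=-\frac{2}{1-\tau^2|s|^2}\,P_{\tau s}\,J_0(h\cdot R)\,P_{\tau s}^{-1}
\]
is nowhere zero, and it anticommutes with $J_{\tau s}=P_{\tau s}J_0P_{\tau s}^{-1}$ because $J_0(h\cdot R)$ anticommutes with $J_0$. This family joins $(J,\mathcal{L}_XJ)$ to $(J_0,-2J_0(h\cdot R))$. A homotopy $h_\tau$ from $h$ to $f_0$ in $\mathbb{C}^*$ gives the sections $-2J_0(h_\tau\cdot R)$, which continue the path to $(J_0,F_0)$. \qed

\begin{remark}
The contact condition entered only through two properties of the Reeb field: it is nowhere zero, and its flow preserves the plane field $\xi$. The structure $J$ is homotopic to $J_0$, so it induces the orientation of $d\alpha$. The $C^0$ topology cannot be replaced by $C^1$: the operator $\mathcal{L}_X$ has first order, so $|\mathcal{L}_XJ|\ge C>\sup|\mathcal{L}_XJ_0|$ fails for $J$ sufficiently $C^1$-close to $J_0$.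
\end{remark}

\section{Independence from tightness}\label{sec:examples}

\subsection*{An overtwisted sphere}
On the complement of the circles $\{z_1=0\}$ and $\{z_2=0\}$, the functions $(\varphi_1,\varphi_2,u)$ are coordinates with $0<u<5\pi/2$, and the form of Theorem~\ref{thm:sphere} is the form of Example~\ref{ex:torus}. The range of $u$ is chosen so that the coefficient of $d\varphi_k$ vanishes on the circle where $\varphi_k$ is undefined, and so that $u$ passes the value $\pi$. The complex structure of Example~\ref{ex:torus} does not solve the problem on $S^3$: the eigenline $\langle\partial_u\rangle=\langle\partial_\rho\rangle$ of its Lie derivative is radial around each circle and has no continuous extension across it. Theorem~\ref{thm:main} supplies another.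

\begin{proof}[Proof of Theorem~\ref{thm:sphere}]
\emph{Smoothness.} The function $u=\frac{5\pi}2|z_2|^2$ is smooth on $S^3$, and $d\varphi_k$ is smooth where $z_k\neq0$. Write $z_k=x_k+iy_k$; the form $|z_k|^2d\varphi_k=x_k\,dy_k-y_k\,dx_k$ is smooth everywhere. The function $\kappa(r)=r^{-1}\sin(\frac{5\pi}2r)$ extends smoothly to $r=0$. We have $\sin u=\kappa(|z_2|^2)\,|z_2|^2$, and, since $u=\frac{5\pi}2-\frac{5\pi}2|z_1|^2$, also $\cos u=\sin(\frac{5\pi}2|z_1|^2)=\kappa(|z_1|^2)\,|z_1|^2$. So both terms of $\alpha$ are smooth on $S^3$.

\emph{Contact condition.} Where $z_1z_2\neq0$ we have $d\alpha=u'\,d\rho\wedge(-\sin u\,d\varphi_1+\cos u\,d\varphi_2)$ with $u'=5\pi\sin\rho\cos\rho$, so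
\[
\alpha\wedge d\alpha=-u'(\cos^2u+\sin^2u)\,d\rho\wedge d\varphi_1\wedge d\varphi_2=-5\pi\sin\rho\cos\rho\;d\rho\wedge d\varphi_1\wedge d\varphi_2 .
\]
The round metric is $d\rho^2+\cos^2\rho\,d\varphi_1^2+\sin^2\rho\,d\varphi_2^2$, so $\alpha\wedge d\alpha$ is $\pm5\pi$ times its volume form on the dense connected set $z_1z_2\neq0$, and by continuity on all of $S^3$.

\emph{The disk.} Let $\Delta=\{(\sqrt{1-|z_2|^2},z_2):\ |z_2|^2\le2/5\}$. It is a graph over a round disk, hence embedded; it lies in $\{\varphi_1=0\}$, and $u=\pi$ on $\partial\Delta$. The restriction of $\alpha$ to $\Delta$ is $\sin u\,d\varphi_2$. It vanishes at the center, has the radial direction as kernel for $0<u<\pi$, and vanishes on $T_p\Delta$ for every $p\in\partial\Delta$. So $T_p\Delta=\xi_p$ along $\partial\Delta$, and $\Delta$ is an overtwisted disk. As $S^3$ is its own universal cover, $\xi$ is not universally tight.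

\emph{The complex structure.} Since $H^2(S^3;\mathbb{Z})=0$, condition (2) of Theorem~\ref{thm:main} holds, and so does (1).
\end{proof}

\subsection*{Overtwisted structures on every manifold}

\begin{proof}[Proof of Theorem~\ref{thm:independent}(a)]
A cooriented plane field on the oriented manifold $M$ is oriented. Its Euler class depends only on its homotopy class, and the condition $2e=0$ does not depend on the choice of orientation. By Eliashberg's theorem \cite{Eliashberg}, every homotopy class of cooriented plane fields on $M$ contains an overtwisted contact structure $\xi$. If the class has $2e=0$, Theorem~\ref{thm:main} applies to every contact form for $\xi$. Such a class exists: $M$ is parallelizable by Stiefel's theorem, and the span of two vector fields of a global frame is a cooriented plane field with $e=0$.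
\end{proof}

An overtwisted disk is simply connected, so it lifts to an overtwisted disk in the universal cover. Hence the structures in (a) are not universally tight, and the conjecture fails on every $M$.

\subsection*{A universally tight structure with $2e\neq0$}
We look for $\xi$ among the horizontal plane fields of circle bundles $\pi\colon M\to\Sigma$, where $e(\xi)$ is pulled back from the surface and can be computed. The Euler number of $\pi$ must be nonzero for $\xi$ to be contact, and it must not divide $2\chi(\Sigma)$ for $2e(\xi)$ to survive in $H^2(M;\mathbb{Z})$.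

\begin{proof}[Proof of Theorem~\ref{thm:independent}(b)]
Let $\Sigma$ be a closed oriented surface of genus $2$ with a hyperbolic metric of area form $\omega$, and let $\pi\colon M\to\Sigma$ be the principal circle bundle of Euler number $\pm3$, with $V$ the generator of the action of $\mathbb{R}/2\pi\mathbb{Z}$.

\emph{The contact form.} A connection form is an invariant 1-form $\alpha_0$ with $\alpha_0(V)=1$. Its differential is $\pi^*\omega_0$ for a 2-form $\omega_0$ on $\Sigma$, and $\frac1{2\pi}\int_\Sigma\omega_0$ equals the Euler number up to sign, so it is not zero. Let $c\neq0$ be the constant with $\int_\Sigma c\,\omega=\int_\Sigma\omega_0$. Then $c\,\omega-\omega_0=d\nu$ for a 1-form $\nu$, and $\alpha=\alpha_0+\pi^*\nu$ is a connection form with $d\alpha=c\,\pi^*\omega$. The projection $d\pi$ maps $\xi=\ker\alpha$ isomorphically onto $T\Sigma$, so $d\alpha$ is nondegenerate on $\xi$ and $\alpha$ is contact.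

\emph{Universal tightness.} Let $\mathbb{H}=\{y>0\}$ be the universal cover of $\Sigma$, on which $\omega$ lifts to $y^{-2}dx\wedge dy=d(y^{-1}dx)$. The pullback of $\pi$ to the contractible space $\mathbb{H}$ is trivial, and unwinding its fiber shows that the universal cover of $M$ is $\mathbb{H}\times\mathbb{R}$, with $V$ lifting to $\partial_t$. Let $\tilde\alpha$ be the lift of $\alpha$. The form $\tilde\alpha-dt$ vanishes on $\partial_t$ and is invariant under translation in $t$, so it is a 1-form $\beta$ on $\mathbb{H}$, with $d\beta=d(cy^{-1}dx)$. By the Poincar\'e lemma $\beta=cy^{-1}dx+d\psi$ for a function $\psi$ on $\mathbb{H}$. The map $(x,y,t)\mapsto(q,p,t')=(x,-c/y,t+\psi)$ is a diffeomorphism onto the half-space $\{cp<0\}\subset\mathbb{R}^3$, and $\tilde\alpha=dt'-p\,dq$. An overtwisted disk in the universal cover would be one in the standard $\mathbb{R}^3$, contrary to Bennequin's theorem.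

\emph{The Euler class.} Let $[\Sigma]^*$ be the positive generator of $H^2(\Sigma;\mathbb{Z})\cong\mathbb{Z}$. Since $\xi\cong\pi^*T\Sigma$ and $e(T\Sigma)=\chi(\Sigma)[\Sigma]^*=-2[\Sigma]^*$, we get $2e(\xi)=\pm\pi^*(4[\Sigma]^*)$ for either orientation of $\xi$. In the Gysin sequence
\[
H^0(\Sigma;\mathbb{Z})\longrightarrow H^2(\Sigma;\mathbb{Z})\xrightarrow{\ \pi^*\ }H^2(M;\mathbb{Z})
\]
the first map is the cup product with the Euler class $\pm3[\Sigma]^*$ of $\pi$, so $\ker\pi^*=3\mathbb{Z}\,[\Sigma]^*$. As $3\nmid4$, we have $2e(\xi)\neq0$. By the implication (1)$\Rightarrow$(2) of Theorem~\ref{thm:main}, applied to an arbitrary contact form for $\xi$, no pair $(\alpha,J)$ as in the conjecture exists.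
\end{proof}

\begin{thebibliography}{9}

\bibitem{Eliashberg}
Eliashberg, \emph{Classification of overtwisted contact structures on 3-manifolds}, Invent. Math. 98 (1989).

\bibitem{Hozoori}
Surena Hozoori, \emph{Dynamics and Topology of Conformally Anosov Contact 3-Manifolds}, arXiv:1908.07990 (2019).

\end{thebibliography}
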